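# Covering a non-nilpotent 2-group by three weakly nilpotent subgroups of index 2

## 1. An infinite 2-group satisfying $(\mathcal N,3)$ that is not weakly nilpotent

**Theorem 1.** There is an infinite residually finite 2-group $G=\langle x,y\rangle$ that is the union of three subgroups $M_1,M_2,M_3$ of index 2, such that any two elements of the same $M_i$ generate a finite 2-group. Hence $G$ satisfies $(\mathcal N,3)$, while $\langle x,y\rangle=G$ is not nilpotent.

Let us unpack the words.

**Definition.** Let $n\ge 1$. A group $G$ satisfies $(\mathcal N,n)$ if every subset of $G$ with $n+1$ elements contains a pair $\{x,y\}$ such that $\langle x,y\rangle$ is nilpotent. A group is *weakly nilpotent* if it satisfies $(\mathcal N,1)$, that is, if every subgroup generated by two elements is nilpotent.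

If $m\le n$, then $(\mathcal N,m)$ implies $(\mathcal N,n)$, because a set with $n+1$ elements contains a set with $m+1$ elements. So the conditions get weaker as $n$ grows. All of them pass to subgroups.

*Example: $S_3$.* The group $S_3$ is the union of four abelian subgroups: $\langle(123)\rangle$ and the three subgroups generated by transpositions. Among five elements, two lie in the same one of these four subgroups, so $S_3$ satisfies $(\mathcal N,4)$. It does not satisfy $(\mathcal N,3)$: the four elements $(123),(12),(13),(23)$ pairwise generate $S_3$, which is not nilpotent.

*Example: weakly nilpotent but not nilpotent.* Take the direct sum of the dihedral groups of orders $8,16,32,\dots$. Two elements live in a finite partial sum, which is a finite 2-group, so they generate a nilpotent group. The classes of the summands are unbounded, so the whole group is not nilpotent. This group is not finitely generated, and that will matter.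

**Definition.** A group is *residually finite* if for each $g\ne1$ there is a normal subgroup of finite index not containing $g$. For example, $\mathbb Z$ is residually finite, since $g\neq 0$ is not in $m\mathbb Z$ for $m>|g|$.

The question comes from Alireza Abdollahi, "Groupes satisfaisant une condition nilpotence", arXiv:math/0212333 (2002): is there a group satisfying $(\mathcal N,3)$ that is not weakly nilpotent? It rests on two results of Endimioni: a finite group satisfying $(\mathcal N,3)$ is nilpotent, and $S_3$ satisfies $(\mathcal N,4)$. So an example must be infinite. Theorem 1 says that one exists, already among residually finite 2-groups. We shall prove three more statements.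

**Theorem 2.** For every prime $p$ there is an infinite residually finite $p$-group $G=\langle x,y\rangle$ with $K:=G'G^p$ of index $p^2$ such that, for all $u,v\in G$,
$$\langle u,v\rangle \text{ is nilpotent}\iff \langle u,v\rangle\text{ is finite}\iff \langle u,v\rangle K\ne G .$$
In particular $G$ satisfies $(\mathcal N,p+1)$ but not $(\mathcal N,p)$.

**Theorem 3.** Every group satisfying $(\mathcal N,n)$ is weakly nilpotent if and only if $n\le 2$.

**Theorem 4.** Let $H$ be a 2-generated residually finite non-nilpotent group, and let $\Phi=H^2$ be the subgroup generated by all squares. Then $H$ satisfies $(\mathcal N,3)$ if and only if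

1. $H/\Phi\cong C_2\times C_2$;
2. $\langle u,v\rangle$ is nilpotent whenever $u\in H\setminus \Phi$ and $v\in \Phi\cup u\Phi$;
3. $\Phi$ satisfies $(\mathcal N,3)$.

We use these textbook facts.

- Finite $p$-groups are nilpotent. A finite nilpotent group is the direct product of its Sylow subgroups, so in it elements of coprime orders commute.
- A finitely generated nilpotent torsion group is finite.
- Subgroups, quotients and arbitrary Cartesian products of groups of class $\le c$ have class $\le c$. Hence, if the normal subgroups $N$ of $H$ with $H/N$ of class $\le c$ intersect trivially, then $H$ has class $\le c$.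
- Burnside basis theorem: in a finite $p$-group $P$ with Frattini subgroup $\Phi(P)=P'P^p$, elements generate $P$ if and only if they generate $P$ modulo $\Phi(P)$. In particular, if $P$ is generated by two elements, then $|P:\Phi(P)|\le p^2$, and if $P$ is not cyclic, then $P/\Phi(P)$ is not cyclic.
- Fitting's theorem: the product of two normal nilpotent subgroups is nilpotent.

## 2. The elements $x,\ y,\ xy,\ xy^{-1}$

We first try to prove that $(\mathcal N,n)$ implies weak nilpotency, for small $n$.

**The case $n=2$.** Suppose $\langle x,y\rangle$ is not nilpotent. Then it is not cyclic, so $x\ne1$, $y\neq 1$, $x\neq y$, and $x,y,xy$ are three distinct elements. Any two of them generate $\langle x,y\rangle$. So $(\mathcal N,2)$ fails. This shows that $(\mathcal N,2)$ implies weak nilpotency, and so does $(\mathcal N,1)$, by definition. Half of Theorem 3 is done.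

**The case $n=3$.** The sensible thing is to add a fourth element, say $xy^{-1}$, and repeat. Of the six pairs, five generate $\langle x,y\rangle$. The sixth pair is $\{xy,xy^{-1}\}$, and it generates only $\langle xy,y^2\rangle$. The argument stops there. It still gives information.

**Lemma 5.** Let $H$ be a non-nilpotent group satisfying $(\mathcal N,3)$, and let $(x,y)$ be a pair that generates $H$. Then $\langle x,y^2\rangle$ is nilpotent.

*Proof.* The group $H$ is not cyclic. If $y^2=1$, then $\langle x,y^2\rangle=\langle x\rangle$ is nilpotent. Let $y^2\ne1$. The elements $x,y,xy,xy^{-1}$ are distinct: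

- $x=y$, or $y=xy$ (so $x=1$), or $y=xy^{-1}$ (so $x=y^2$) would each make $H=\langle y\rangle$ cyclic;
- $x=xy$ or $x=xy^{-1}$ would give $y=1$;
- $xy=xy^{-1}$ would give $y^2=1$.

The pairs $\{x,y\},\{x,xy\},\{x,xy^{-1}\},\{y,xy\},\{y,xy^{-1}\}$ all generate $H$, which is not nilpotent. So $(\mathcal N,3)$ forces $\langle xy,xy^{-1}\rangle$ to be nilpotent. Since $(xy^{-1})^{-1}xy=yx^{-1}xy=y^2$, this subgroup is $\langle xy,y^2\rangle$. We have proved that $\langle xy,y^2\rangle$ is nilpotent for every generating pair $(x,y)$ with $y^2\neq1$. Apply this to the generating pair $(xy^{-1},y)$: the subgroup $\langle xy^{-1}\cdot y,\,y^2\rangle=\langle x,y^2\rangle$ is nilpotent. $\qquad\blacksquare$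

So in a 2-generated example, squares of generators must be harmless. This suggests working modulo squares. A 2-generated group has at most four classes modulo squares, hence at most three nontrivial ones, and four elements cannot occupy four different nontrivial classes.

## 3. Unions of three subgroups of index 2, and the obstacle of Fitting's theorem

Here is a design that would give $(\mathcal N,3)$ at once. Let $G$ map onto $\mathbb F_2^2$. The plane $\mathbb F_2^2$ is the union of its three lines (1-dimensional subspaces), so $G$ is the union of their preimages $M_1,M_2,M_3$, each of index 2. If each $M_i$ is weakly nilpotent, then among four elements of $G$ two lie in the same $M_i$, and $G$ satisfies $(\mathcal N,3)$. We want $G=\langle x,y\rangle$ not nilpotent.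

The first attempt is to take the $M_i$ nilpotent. This cannot work. The $M_i$ are normal, having index 2, and they are distinct with $M_1M_2=G$. By Fitting's theorem $G$ would be nilpotent.

Nor can $G$ be finite, because *a finite weakly nilpotent group is nilpotent*. Indeed, for primes $q\ne r$, a $q$-element and an $r$-element generate a nilpotent group, so they commute. Hence a Sylow $q$-subgroup $Q$ is centralized by every Sylow $r$-subgroup with $r\neq q$. The group is generated by $Q$ and one Sylow subgroup for each other prime, so $Q$ is normal. All Sylow subgroups being normal, the group is nilpotent. So finite $M_i$ would be nilpotent, and we are back to Fitting.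

We are left with the following demand. The $M_i$ have finite index in a finitely generated group, so they are finitely generated. They must be infinite and non-nilpotent, and yet any two of their elements must generate a nilpotent group. The direct sum of dihedral groups does not qualify, as it is not finitely generated. The Golod–Shafarevich method is suited to such groups: it imposes infinitely many relations on a free associative algebra, so sparsely that the quotient stays infinite-dimensional.

## 4. What it costs to make one pair generate a finite group

Fix a prime $p$. ($p=2$ gives Theorem 1; general $p$ gives Theorem 2 with no extra work.) Let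
$$R=\mathbb F_p\langle X,Y\rangle=\bigoplus_{n\ge 0}R_n$$
be the free associative algebra, graded by degree, so $\dim R_n=2^n$. Let $\hat R=\prod_nR_n$ be the ring of non-commutative power series. In $\hat R$ every element with constant term 1 is invertible, for instance $(1+X)^{-1}=1-X+X^2-\cdots$. Put
$$\Gamma=\langle 1+X,\,1+Y\rangle\le\hat R^\times .$$
This group is countable, and its elements have constant term 1.

**Definition.** The *linear part* $\lambda(g)\in R_1$ of $g\in\Gamma$ is its component of degree 1. The *order* of a nonzero power series is the least degree of a nonzero component. The zero series counts as having order at least $m$ for every $m$.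

Since $(1+a)(1+b)=1+a+b+ab$, and $ab$ has no component of degree $\leq 1$ when $a,b$ have constant term 0, the map $\lambda:\Gamma\to R_1\cong\mathbb F_p^2$ is a homomorphism. For example, $\lambda((1+X)(1+Y))=X+Y$. Every commutator and every $p$-th power has linear part $0$. For $p=2$ we have $(1+Y)^2=1+Y^2$.

**Killing monomials.** Let $u=1+a$, $v=1+b$. If, in some quotient ring, all monomials of length $N$ in $a,b$ become $0$, then the non-unital $\mathbb F_p$-algebra generated by $a,b$ is finite, and $\langle u,v\rangle$ becomes finite. (We do this carefully in Section 7.) So we impose as relations all homogeneous components of all $2^N$ elements $w(a,b)$, where $w$ is a monomial of length $N$ in two letters. If $r_n$ relations have degree $n$, we measure the *cost* of the family by $\sum_n r_nt^n$, for a suitable $t\in(0,1)$. Section 6 will show that the quotient is infinite-dimensional if the total cost is at most $2t-1$. So we need $t>\tfrac12$.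

**An arbitrary pair is too expensive.** If $a$ and $b$ are only known to have order $\ge1$, then $w(a,b)$ has order $\ge N$, and it may have components in every degree $n\ge N$. The bound for the cost is
$$2^N\sum_{n\ge N}t^n=\frac{(2t)^N}{1-t}.$$
Since $2t>1$, taking $N$ large makes this worse, and it exceeds the whole budget $2t-1$ for every $N$, because $\frac{(2t)^N}{1-t}>1>2t-1$ when $\tfrac12<t<1$. No cleverer count can repair this. For $u=1+X$, $v=1+Y$ the relations are all words of length $N$, and they leave only a finite-dimensional algebra.

**A pair with $\lambda(v)=0$ is cheap.** Now let $a$ have order $\ge1$ and $b$ have order $\ge2$. A monomial $w$ with $i$ letters $a$ and $N-i$ letters $b$ has order at least $i+2(N-i)$. The cost is at most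
$$\sum_{i=0}^N\binom Ni\sum_{n\ge i+2(N-i)}t^n=\sum_{i=0}^N\binom Ni\frac{t^i(t^2)^{N-i}}{1-t}=\frac{(t+t^2)^N}{1-t}.$$
If $t+t^2<1$, this tends to $0$ as $N\to\infty$. The conditions $t>\frac12$ and $t+t^2<1$ are compatible: they say $\frac12<t<\frac{\sqrt5-1}2=0.618\ldots$. So the relations for one such pair can be made as cheap as we like, and therefore countably many such pairs fit into the budget.

*Example.* Let $p=2$, $u=1+X$, $v=(1+Y)^2$. Then $a=X$, $b=Y^2$. For $N=2$ the monomials are $X^2,\ XY^2,\ Y^2X,\ Y^4$, and $\sum_w t^{\deg}=t^2+2t^3+t^4=(t+t^2)^2$. Here each monomial has a single component. The factor $\frac1{1-t}$ is there because inverses, such as $1-X+X^2-\cdots$, can produce components in infinitely many degrees.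

**Why these pairs suffice.** Suppose $\lambda(u),\lambda(v)$ lie on a common line and $\lambda(u)\ne0$. Then $\lambda(v)=m\lambda(u)$ for an integer $m$, and $\langle u,v\rangle=\langle u,vu^{-m}\rangle$ with $\lambda(vu^{-m})=0$. So the cheap pairs cover exactly the pairs lying in a common $\lambda^{-1}(\text{line})$. These are the pairs that the design of Section 3 wants to control.

## 5. The algebra $A$ and the group $G$

We now fix all choices. Enumerate as $(u_k,v_k)$, $k\ge1$, all pairs in $\Gamma\times\Gamma$ with $\lambda(v_k)=0$. This is possible because $\Gamma$ is countable. Put $a_k=u_k-1$ and $b_k=v_k-1$. They have order at least $1$ and at least $2$ respectively. Let $t=\frac35$, so that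
$$t+t^2=\tfrac{24}{25},\qquad \tfrac1{1-t}=\tfrac52,\qquad 2t-1=\tfrac15 .$$
Choose $N_k\ge2$ with $\left(\frac{24}{25}\right)^{N_k}\le\frac2{25}\,2^{-k}$.

Let $S$ be the family of all nonzero homogeneous components of all elements $w(a_k,b_k)$, where $k\ge1$ and $w$ runs over the $2^{N_k}$ monomials of length $N_k$ in two non-commuting letters. Let $r_n$ be the number of members of $S$ of degree $n$. All members of $S$ have degree $\ge N_k\ge2$ for the relevant $k$, so all have degree $\geq 2$. A monomial $w$ with $i$ letters $a_k$ and $N_k-i$ letters $b_k$ contributes at most one member in each degree $n\ge m_w:=i+2(N_k-i)$, and none in lower degrees. By the computation of Section 4,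
$$\sum_nr_nt^n\le\sum_{k\ge 1}\sum_w\sum_{n\ge m_w}t^n=\sum_{k\ge1}\frac{(t+t^2)^{N_k}}{1-t}\le\frac52\cdot\frac2{25}\sum_{k\ge1}2^{-k}=\frac15=2t-1. \tag{1}$$
In particular each $r_n$ is finite.

Let $I=RSR$ be the two-sided ideal of $R$ generated by $S$. It is homogeneous. Put
$$A=R/I=\bigoplus_n A_n,\qquad \hat A=\prod_nA_n .$$
Since $S$ lies in degrees $\ge2$, we have $A_0=\mathbb F_p$ and $A_1=R_1$. Let $\pi:\hat R\to\hat A$ be the componentwise projection. It is a ring homomorphism, because the degree-$n$ component of a product is a finite sum of products of components, and $R\to A$ is a ring homomorphism. Every nonzero component of $w(a_k,b_k)$ belongs to $S$, so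
$$\pi\bigl(w(a_k,b_k)\bigr)=0\quad\text{for all }k\text{ and all monomials }w\text{ of length }N_k. \tag{2}$$
Finally put
$$x=\pi(1+X),\qquad y=\pi(1+Y),\qquad G=\pi(\Gamma)=\langle x,y\rangle\le\hat A^\times .$$
Taking the component of degree 1 gives again a homomorphism $\lambda:G\to A_1\cong\mathbb F_p^2$. Since $A_1=R_1$, the map $\pi$ preserves linear parts. As $\lambda(x)=X$ and $\lambda(y)=Y$, the map $\lambda$ on $G$ is surjective.

The pairs are listed in $\Gamma$, before any relation is imposed, since $G$ does not exist until $S$ is chosen. Nothing is lost, because each pair in $G$ lifts to $\Gamma$.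

## 6. The Golod–Shafarevich inequality: $A$ is infinite-dimensional

**Lemma 6.** Let $S$ be a family of nonzero homogeneous elements of $R=\mathbb F_p\langle X,Y\rangle$ of degrees $\ge2$, with $r_n<\infty$ members in each degree $n$. If $\sum_nr_nt^n\le2t-1$ for some real $t>0$, then $A=R/RSR$ is infinite-dimensional.

*Proof.* Write $V=R_1$ and $I=RSR$. Choose a graded complement $B$ of $I$, so $R=B\oplus I$ and $\dim B_n=\dim A_n=:\alpha_n$.

**Step 1.** *The purpose is to write $I$ with as few generators as possible in each degree.* Since $R=\mathbb F_p\oplus RV$,
$$I=RSR=\operatorname{span}(RS)+RSR\cdot V=\operatorname{span}(RS)+IV .$$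
Next, $\operatorname{span}(RS)=\operatorname{span}(BS)+\operatorname{span}(IS)$. Members of $S$ have positive degree, so $S\subseteq RV$, and $\operatorname{span}(IS)\subseteq I\cdot RV= IV$, as $IR=I$. Hence
$$I=\operatorname{span}(BS)+IV. \tag{3}$$

**Step 2.** *The purpose is to turn (3) into a recursive inequality for $\alpha_n$.* Take the part of (3) in degree $n\ge1$. The part of $\operatorname{span}(BS)$ is spanned by products of a basis element of $B_{n-j}$ with one of the $r_j$ members of $S$ of degree $j$, for $2\le j\le n$. The part of $IV$ is $I_{n-1}V$, of dimension at most $2\dim I_{n-1}$. With $\dim I_n=2^n-\alpha_n$ we get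
$$2^n-\alpha_n\le\sum_{j=2}^nr_j\alpha_{n-j}+2\bigl(2^{n-1}-\alpha_{n-1}\bigr),$$
that is,
$$\alpha_n\ge2\alpha_{n-1}-\sum_{j=2}^nr_j\alpha_{n-j}\qquad(n\ge1). \tag{4}$$

**Step 3.** *The purpose is to contradict finiteness by a generating function.* Suppose $\dim A<\infty$. Then $A(t)=\sum_n\alpha_nt^n$ is a finite sum, and $A(t)\ge\alpha_0=1>0$. Multiply (4) by $t^n$ and sum over $n\ge1$; all series converge, since $\sum_jr_jt^j$ does. We obtain
$$A(t)-1\ge2t\,A(t)-A(t)\sum_jr_jt^j,\qquad\text{so}\qquad A(t)\Bigl(1-2t+\sum_jr_jt^j\Bigr)\ge1 .$$
As $A(t)>0$, the bracket is positive, so $\sum_jr_jt^j>2t-1$. This contradicts the hypothesis. $\qquad\blacksquare$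

*Example for (4).* Let $S=\{X^2\}$. Then $\alpha_n$ is the number of words of length $n$ without the subword $XX$: $1,2,3,5,8,\dots$. The inequality reads $\alpha_n\ge2\alpha_{n-1}-\alpha_{n-2}$ for $n\geq 2$. For $n=2$ it is $3\ge4-1$, and for $n=3$ it is $5\ge6-2$.

By (1), Lemma 6 applies with $t=\frac35$ to the family $S$ of Section 5. So our algebra $A$ is infinite-dimensional.

## 7. Pairs with linear parts on a common line

**Lemma 7.** Let $u,v\in G$ be such that $\lambda(u),\lambda(v)$ lie in a common line of $A_1$. Then $\langle u,v\rangle$ is a finite $p$-group. In particular it is nilpotent.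

*Proof.*

**Step 1.** *The purpose is to reduce to $\lambda(v)=0$.* If $\lambda(u)=0$, exchange $u$ and $v$; then $\lambda(v)=0$. If $\lambda(u)\ne0$, then $\lambda(v)=m\lambda(u)$ for some integer $m$; replace $v$ by $vu^{-m}$, whose linear part is $0$. Neither operation changes $\langle u,v\rangle$.

**Step 2.** *The purpose is to find our pair in the list.* Lift $u,v$ to elements of $\Gamma$. Since $\pi$ preserves linear parts, the lift of $v$ has linear part $0$. So the lifted pair is $(u_k,v_k)$ for some $k$. Put $a=\pi(a_k)$ and $b=\pi(b_k)$. Then $u=1+a$ and $v=1+b$, and by (2) every monomial of length $N_k$ in $a,b$ is $0$.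

**Step 3.** *The purpose is to put $u,v$ inside an explicit finite $p$-group.* Let $J$ be the non-unital $\mathbb F_p$-algebra generated by $a,b$ in $\hat A$. It is spanned by the monomials of positive length. Those of length $\ge N_k$ contain an initial segment of length $N_k$, so they vanish. Hence $J$ is spanned by finitely many monomials, of length $<N_k$. So $J$ is finite, $|J|$ is a power of $p$, and $J^{N_k}=0$. The set $1+J$ is closed under products, since $(1+c)(1+c')=1+(c+c'+cc')$. It contains inverses, since $c^{N_k}=0$ gives $(1+c)^{-1}=\sum_{0\le i<N_k}(-c)^i\in1+J$. So $1+J$ is a group of order $|J|$, a finite $p$-group. It contains $u$ and $v$. $\qquad\blacksquare$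

## 8. $G$ is infinite and not nilpotent; proofs of Theorems 1 and 3

**Lemma 8.** $G$ is an infinite residually finite $p$-group, and it is not nilpotent.

*Proof.*

**Step 1.** *$G$ is a $p$-group.* For $g\in G$, the elements $\lambda(g)$ and $\lambda(1)=0$ lie in a common line. By Lemma 7 applied to $(g,1)$, the element $g$ has $p$-power order.

**Step 2.** *$G$ is residually finite.* For $n\ge1$ let $G_n$ be the image of $G$ in the group of units of the ring $\hat A/\prod_{j>n}A_j$. This ring is finite, because each $A_j$ is finite-dimensional over $\mathbb F_p$. If $g$ lies in the kernel of $G\to G_n$ for all $n$, then all components of $g-1$ vanish, and $g=1$. So the kernels, which are normal of finite index, intersect trivially.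

**Step 3.** *$G$ is infinite; here Lemma 6 enters.* The $\mathbb F_p$-span of $G$ in $\hat A$ is a subring, as $G$ is closed under multiplication. It contains $1$, $x-1$ and $y-1$, the images of $1,X,Y$. So it contains $A$, which is infinite-dimensional. A finite group has a finite-dimensional span, so $G$ is infinite.

**Step 4.** *$G$ is not nilpotent.* $G$ is finitely generated, torsion and infinite, while a finitely generated nilpotent torsion group is finite. $\qquad\blacksquare$

*Proof of Theorem 1.* Take $p=2$. The plane $A_1\cong\mathbb F_2^2$ is the union of its three lines $L_1,L_2,L_3$. Put $M_i=\lambda^{-1}(L_i)$. As $\lambda$ is surjective, the $M_i$ are subgroups of index 2, and $G=M_1\cup M_2\cup M_3$. By Lemma 7, any two elements of the same $M_i$ generate a finite 2-group, which is nilpotent. Among any four elements of $G$, two lie in the same $M_i$. So $G$ satisfies $(\mathcal N,3)$. By Lemma 8, $G$ is an infinite residually finite 2-group, and $\langle x,y\rangle=G$ is not nilpotent. So $G$ does not satisfy $(\mathcal N,1)$, that is, $G$ is not weakly nilpotent. $\qquad\blacksquare$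

The $M_i$ are as Section 3 demanded: each is finitely generated, torsion and infinite, hence not nilpotent, and each is weakly nilpotent.

*Proof of Theorem 3.* In Section 2 we proved that $(\mathcal N,1)$ and $(\mathcal N,2)$ imply weak nilpotency. If $n\ge3$, then $(\mathcal N,3)$ implies $(\mathcal N,n)$. So the group of Theorem 1 satisfies $(\mathcal N,n)$ and is not weakly nilpotent. $\qquad\blacksquare$

## 9. Pairs with independent linear parts, and the proof of Theorem 2

Let $p$ be any prime and $G$ the group of Section 5. By Lemma 8, it is an infinite residually finite $p$-group generated by $x,y$.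

**Step 1.** *The purpose is to identify $K=G'G^p$ with $\ker\lambda$.* The image of $\lambda$ is elementary abelian, so $K\le\ker\lambda$. As $\lambda$ is surjective, $|G:\ker\lambda|=p^2$. The quotient $G/K$ is an elementary abelian $p$-group generated by two elements, so $|G:K|\le p^2$. Hence $K=\ker\lambda$, of index $p^2$. It follows that $\langle u,v\rangle K=G$ if and only if $\lambda(u),\lambda(v)$ span $A_1$. Equivalently, $\langle u,v\rangle K\ne G$ if and only if they lie in a common line.

**Step 2.** *The purpose is to get two of the implications.* If $\langle u,v\rangle K\ne G$, then $\langle u,v\rangle$ is a finite $p$-group by Lemma 7, hence nilpotent. If $\langle u,v\rangle$ is nilpotent, it is finite, being finitely generated and torsion.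

**Step 3.** *The purpose is to close the circle: if $\langle u,v\rangle K=G$, then $\langle u,v\rangle$ is infinite.* The subgroup $\langle u,v\rangle$ could well be smaller than $G$, so we look at finite quotients. Let $n\ge1$ and let $G_n$ be as in Lemma 8. Its elements have the form $1+c$, with $c$ in the image of $\prod_{j\ge1}A_j$ in $\hat A/\prod_{j>n}A_j$. This image is a finite nilpotent $\mathbb F_p$-algebra, since products of $n+1$ of its elements vanish. As in Step 3 of Lemma 7, all such $1+c$ form a finite $p$-group, so $G_n$ is a finite $p$-group. It is generated by two elements.

Since $n\ge1$, the degree-1 component survives in $G_n$, and $\lambda$ induces a surjection $G_n\to A_1\cong\mathbb F_p^2$. Its kernel contains the Frattini subgroup $\Phi(G_n)=G_n'G_n^p$ and has index $p^2\ge|G_n:\Phi(G_n)|$. So the kernel equals $\Phi(G_n)$. As $\lambda(u),\lambda(v)$ span $A_1$, the images of $u,v$ generate $G_n$ modulo $\Phi(G_n)$. By the Burnside basis theorem they generate $G_n$.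

Suppose now $|\langle u,v\rangle|=m<\infty$. Then $|G_n|\le m$ for all $n$. The kernels of $G\to G_n$ form a decreasing chain of subgroups whose indices are bounded by $m$, so the chain becomes constant. Its intersection is trivial, so some kernel is trivial and $|G|\le m$. This contradicts Lemma 8.

Steps 2 and 3 give: nilpotent $\Rightarrow$ finite $\Rightarrow$ $\langle u,v\rangle K\ne G$ $\Rightarrow$ nilpotent. The equivalences are proved.

**Step 4.** *The purpose is to read off $(\mathcal N,p+1)$ and the failure of $(\mathcal N,p)$.* The plane $A_1$ is the union of its $p+1$ lines. So among $p+2$ elements of $G$, two have linear parts in a common line, and they generate a nilpotent group. Thus $(\mathcal N,p+1)$ holds. Now choose, for each of the $p+1$ lines, an element of $G$ whose linear part is a nonzero vector of that line. These are $p+1$ distinct elements. Any two of them have independent linear parts, so by Step 3 they generate an infinite subgroup, which is not nilpotent. Thus $(\mathcal N,p)$ fails. $\qquad\blacksquare$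

## 10. Every 2-generated residually finite example looks like this modulo squares: Theorem 4

For the group of Theorem 1, $\Phi=G^2=G'G^2=\ker\lambda$, since $G/G^2$ is abelian. Conditions 1 and 2 of Theorem 4 are then visible: the classes $u\Phi$ and $\Phi$ make up one $M_i$. Condition 3 holds because $\Phi\subseteq M_i$.

*A group that fails.* Let $H=\langle a,r\mid a^2=1,\ ara=r^{-1}\rangle$ be the infinite dihedral group. It is residually finite, thanks to its finite dihedral quotients, and it is not nilpotent. Reflections have square 1, so $\Phi=\langle r^2\rangle$, which is cyclic, and $H/\Phi\cong C_2\times C_2$. So 1 and 3 hold. But $a\notin\Phi$, $r^2\in\Phi$, and $\langle a,r^2\rangle$ is again infinite dihedral, so 2 fails. Directly, the elements $a,ar,ar^2,ar^3$ pairwise generate infinite dihedral groups, and $(\mathcal N,3)$ fails.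

### Sufficiency

Assume 1–3 and take four distinct elements of $H$. If one lies outside $\Phi$ and another inside, condition 2 gives a pair generating a nilpotent subgroup. If all four lie outside $\Phi$, then two of them lie in the same nontrivial coset of $\Phi$, as by condition 1 there are only three; again condition 2 gives the pair. If all four lie in $\Phi$, condition 3 applies. So $H$ satisfies $(\mathcal N,3)$.

### Endimioni's theorem on finite groups

For the converse we use Endimioni's theorem that a finite group satisfying $(\mathcal N,3)$ is nilpotent. We may simply quote it. Here is also a deduction from Schmidt's theorem, the classical description of minimal non-nilpotent groups: a finite non-nilpotent group with all proper subgroups nilpotent has the form $PQ$, where $P$ is a normal Sylow $q_1$-subgroup and $Q=\langle z\rangle$ is a cyclic Sylow $q_2$-subgroup, for primes $q_1\neq q_2$.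

Suppose a finite non-nilpotent group satisfies $(\mathcal N,3)$. A minimal non-nilpotent subgroup of it also does, so we may take it to be $PQ$ as above. Then $Q$ is not normal. Let $s$ be the number of Sylow $q_2$-subgroups. By Sylow's theorem $s\equiv1$ modulo $q_2$, and $s>1$, so $s\ge3$. Generators of two different Sylow $q_2$-subgroups never generate a nilpotent subgroup, since that subgroup would contain two different Sylow $q_2$-subgroups of its own. If $s\ge4$, four such generators contradict $(\mathcal N,3)$.

Let $s=3$. Put $C=N_P(Q)$. Since $[C,Q]\le P\cap Q=1$, we have $C=C_P(Q)$. The normalizer of $Q$ in $PQ$ is $CQ$, so $3=s=|P:C|$ and $P$ is a 3-group. A subgroup of index 3 in a 3-group is normal, so $C$ is normal in $P$. The three Sylow $q_2$-subgroups are conjugates $Q^g$ with $g\in P$, and $C_P(Q^g)=C^g=C$. Take $x\in P\setminus C$. Then $x$ commutes with none of the $z^g$, so $\langle x,z^g\rangle$ is not nilpotent, as $x$ and $z^g$ have coprime orders. The element $x$ and generators $z^g$ of the three Sylow $q_2$-subgroups are four elements contradicting $(\mathcal N,3)$.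

### Necessity

Let $H$ be 2-generated, residually finite, non-nilpotent, and let it satisfy $(\mathcal N,3)$.

**Step 1.** *The purpose is to get condition 3 and to control finite quotients.* Condition 3 holds because $(\mathcal N,3)$ is inherited by subgroups. The condition also passes to quotients: four distinct elements of a quotient lift to four distinct elements, two of the lifts generate a nilpotent group, and so do their images. By Endimioni's theorem, every finite quotient of $H$ is nilpotent.

**Step 2.** *The purpose is to separate the prime 2 from the odd primes.* Let $R_2$ be the intersection of all normal subgroups of $H$ of finite 2-power index, and $R_{2'}$ the intersection of all normal subgroups of finite odd index. We claim $R_2\cap R_{2'}=1$. Let $h\ne1$. By residual finiteness there is a normal subgroup $N$ of finite index with $h\notin N$. By Step 1, $H/N$ is nilpotent, so it is $P\times Q$ with $P$ a 2-group and $Q$ of odd order. The kernels of $H\to P$ and $H\to Q$ have 2-power and odd index and intersect in $N$. So $h$ is missing from one of them, and $h\notin R_2\cap R_{2'}$. Therefore $H$ embeds in $H/R_2\times H/R_{2'}$.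

**Step 3.** *The purpose is to show that the odd part is nilpotent; here Lemma 5 enters.* Let $(x,y)$ be a generating pair of $H$, and let $c$ be the class of $\langle x,y^2\rangle$, which is nilpotent by Lemma 5. In a quotient of odd order, the image of $y$ has odd order, so the images of $y$ and $y^2$ generate the same subgroup. Hence $\langle x,y^2\rangle$ maps onto that quotient, which therefore has class $\le c$. So $H/R_{2'}$ has class $\le c$. If $H/R_2$ were nilpotent too, then $H$ would be nilpotent by Step 2. So
$$H/R_2\ \text{ is not nilpotent.} \tag{5}$$

**Step 4.** *The purpose is to prove condition 1.* If all finite 2-quotients of $H$ were cyclic, then $H/R_2$ would be abelian, against (5). So some finite 2-quotient $Q$ is not cyclic. By the Burnside basis theorem $Q/\Phi(Q)$ is not cyclic, so $Q$ maps onto $C_2\times C_2$, and hence so does $H$. The kernel of this map contains all squares, so $|H/\Phi|\ge4$. On the other hand $H/\Phi$ is an elementary abelian 2-group generated by two elements. So $H/\Phi\cong C_2\times C_2$.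

**Step 5.** *The purpose is to show that generation modulo $\Phi$ already prevents nilpotency.* We claim:
$$\text{if } g,h \text{ generate } H \text{ modulo } \Phi, \text{ then } \langle g,h\rangle \text{ is not nilpotent.} \tag{6}$$
Let $Q$ be a finite 2-quotient of $H$. The image of $\Phi$ in $Q$ is the subgroup generated by all squares, and this is the Frattini subgroup $\Phi(Q)=Q'Q^2=Q^2$. So the images of $g,h$ generate $Q$, by the Burnside basis theorem. If $\langle g,h\rangle$ were nilpotent of class $d$, every such $Q$ would have class $\le d$, and so would $H/R_2$, against (5).

**Step 6.** *The purpose is to prove condition 2.* Let $u\in H\setminus\Phi$ and first let $v\in u\Phi$. Suppose $\langle u,v\rangle$ is not nilpotent; then $u\ne v$. By condition 1 there are two other nontrivial cosets of $\Phi$; choose $g$ in one and $h$ in the other. The elements $u,v,g,h$ are distinct. Any two of them that lie in different cosets generate $H$ modulo $\Phi$, because two different nonzero vectors of $\mathbb F_2^2$ span it. By (6), all the pairs $\{u,g\},\{u,h\},\{v,g\},\{v,h\},\{g,h\}$ generate non-nilpotent subgroups, and so does $\{u,v\}$ by assumption. This contradicts $(\mathcal N,3)$.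

If instead $v\in\Phi$, then $\langle u,v\rangle=\langle u,uv\rangle$ with $uv\in u\Phi$, and the first case applies to $u$ and $uv$. $\qquad\blacksquare$
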